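# Cotype 2 for random symmetric polytopes spanned by Gaussian vectors

## 1. The theorem: Gaussian polytopes have cotype 2

**Theorem 1.** Let $N\ge n\ge 1$, let $X_1,\dots,X_N$ be i.i.d. standard Gaussian vectors in $\mathbb R^n$, and let
$$P_{N,n}=\mathrm{conv}\{\pm X_i:\ 1\le i\le N\},\qquad \|x\|_{P_{N,n}}=\inf\{\lambda>0:\ \lambda^{-1}x\in P_{N,n}\}.$$
With probability at least $1-2e^{-n/300}$, the inequality
$$\Big(\sum_{i=1}^k\|y_i\|_{P_{N,n}}^2\Big)^{1/2}\le 35\sqrt{\log (eN/n)}\;\Big(\mathbb E_\sigma\Big\|\sum_{i=1}^k\sigma_iy_i\Big\|_{P_{N,n}}^2\Big)^{1/2}$$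
holds for every $k\ge1$ and all $y_1,\dots,y_k\in\mathbb R^n$, where $\sigma=(\sigma_1,\dots,\sigma_k)$ is a uniform random sign vector. In other words, $(\mathbb R^n,\|\cdot\|_{P_{N,n}})$ has cotype $2$ with constant at most $35\sqrt{\log(eN/n)}$.

**Corollary 2.** If $n\le N\le K'n$, then with probability at least $1-2e^{-n/300}$ the space $(\mathbb R^n,\|\cdot\|_{P_{N,n}})$ has, for every $q\ge2$ simultaneously, cotype $q$ with constant at most $35\sqrt{\log(eK')}$.

The corollary answers a question taken from Han Huang and Konstantin Tikhomirov, "Cotype of random polytopes", arXiv:2603.04749 (2026). Fix constants $K'\ge K>1$ and let $N=N(n)$ satisfy $K\le N/n\le K'$. It is known that in this regime, with probability $1-o(1)$, the space has cotype $q$ with constant at most $C_q$, for some $q\in[2,\infty)$ and $C_q$ depending only on $K,K'$. The question is whether the exponent can be brought down to $2+\varepsilon$: is there, for each $\varepsilon>0$, a constant $C_\varepsilon$ depending only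 on $\varepsilon,K,K'$ such that, with probability $1-o(1)$ uniformly over such $N$, the space has cotype $2+\varepsilon$ with constant at most $C_\varepsilon$? Corollary 2 says yes, with $C_\varepsilon=35\sqrt{\log(eK')}$ for all $\varepsilon\ge0$. The exponent $2$ itself is attained, and the lower bound $N/n\ge K>1$ is not needed.

Nothing is claimed about whether the growth $\sqrt{\log(eN/n)}$ is sharp for Gaussian polytopes as $N/n\to\infty$. For small $n$ (when $2e^{-n/300}\ge1$) the probability statement is empty; its content is for large $n$.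

Theorem 1 comes from a deterministic theorem about quotients of $\ell_1^N$, which is Theorem 3 below.

## 2. What cotype measures

**Definition.** A normed space $\mathbf X$ has cotype $q\in[2,\infty)$ with constant $C_q<\infty$ if for all $k\ge1$ and $y_1,\dots,y_k\in\mathbf X$
$$\mathbb E_\sigma\Big\|\sum_{i=1}^k\sigma_iy_i\Big\|^q\ \ge\ \frac1{C_q^q}\sum_{i=1}^k\|y_i\|^q .$$
We write $C_2(\mathbf X)$ for the best constant in cotype $2$.

So cotype is a lower bound: random signs cannot make a sum of large vectors small on average. Some examples: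

- In a Euclidean space, $\mathbb E|\sum\sigma_iy_i|_2^2=\sum|y_i|_2^2$, so $C_2=1$.
- In $\ell_\infty^d$ take $y_i=e_i$, $i\le d$. Every sign sum has norm exactly $1$, so $1\ge C_2^{-2}d$, that is, $C_2(\ell_\infty^d)\ge\sqrt d$.
- Exponents below $2$ are impossible in any nonzero space. Take $k$ copies of a unit vector: for $q<2$, $\mathbb E|\sum\sigma_i|^q\le(\mathbb E|\sum\sigma_i|^2)^{q/2}=k^{q/2}$, while $\sum\|y_i\|^q=k$, so the constant would have to satisfy $C^q\ge k^{1-q/2}\to\infty$. This is why the range starts at $2$.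

**Cotype 2 implies cotype $q$ with the same constant.** This is how Corollary 2 follows from Theorem 1, so let us do it now. For $q\ge2$ the $\ell_q$ norm is at most the $\ell_2$ norm, and the $L_2(\sigma)$ norm is at most the $L_q(\sigma)$ norm, so
$$\Big(\sum\|y_i\|^q\Big)^{1/q}\le\Big(\sum\|y_i\|^2\Big)^{1/2}\le C_2\Big(\mathbb E\Big\|\sum\sigma_iy_i\Big\|^2\Big)^{1/2}\le C_2\Big(\mathbb E\Big\|\sum\sigma_iy_i\Big\|^q\Big)^{1/q}.$$
One event (the one in Theorem 1) serves all $q$ at once, and $\log(eN/n)\le\log(eK')$ when $N\le K'n$. Thus Corollary 2 follows from Theorem 1.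

## 3. The polytope norm as a quotient of $\ell_1^N$

Write $|z|_1,|z|_2$ for the usual $\ell_1$ and Euclidean norms. Let $A$ be the $n\times N$ matrix with columns $X_1,\dots,X_N$, and let $B_1^N=\mathrm{conv}\{\pm e_j\}$ be the unit ball of $\ell_1^N$. Since $Ae_j=X_j$, we have $P_{N,n}=A(B_1^N)$. The determinant of the first $n$ columns is a nonzero polynomial in Gaussian variables, so almost surely $A$ has rank $n$. Then $P_{N,n}$ has non-empty interior, $\|\cdot\|_{P_{N,n}}$ is a norm, and
$$\|x\|_{P_{N,n}}=\min\{|z|_1:\ Az=x\}.\tag{1}$$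
Indeed $\lambda^{-1}x\in A(B_1^N)$ means that $x=Az$ for some $z$ with $|z|_1\le\lambda$; the minimum is attained by compactness.

Recall the quotient norm: for a subspace $E\subset\mathbb R^N$ and the quotient map $q:\mathbb R^N\to\mathbb R^N/E$, the norm of $x\in\ell_1^N/E$ is $\min\{|z|_1:qz=x\}$. Formula (1) says exactly that, isometrically,
$$(\mathbb R^n,\|\cdot\|_{P_{N,n}})=\ell_1^N/E,\qquad E=\ker A.\tag{2}$$

By itself (2) carries no information about cotype: the same argument shows that every norm whose unit ball is a polytope with $N$ pairs of vertices $\pm v$ is a quotient of $\ell_1^N$, and that includes $\ell_\infty^d$. Everything depends on $E$. Here is the parameter of $E$ that we use.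

**Definition.** Let $m$ be the uniform probability on $[N]=\{1,\dots,N\}$ and $\|z\|_{L_p}=\big(\frac1N\sum_j|z_j|^p\big)^{1/p}$. For a subspace $E\subset\mathbb R^N$ put
$$\kappa(E)=\sup_{0\ne h\in E}\frac{\|h\|_{L_2}}{\|h\|_{L_1}},\qquad \kappa(\{0\}):=1.$$

Always $1\le\kappa(E)\le\sqrt N$. The left inequality is Cauchy–Schwarz; the right one holds because $\|h\|_{L_2}^2=\frac1N\sum h_j^2\le\frac1N\big(\sum|h_j|\big)^2=N\|h\|_{L_1}^2$. The parameter measures how spiky the vectors of $E$ can be. If $E$ is spanned by $(1,\dots,1)$ then $\kappa(E)=1$; if $E$ is spanned by $e_1$ then $\kappa(E)=\sqrt N$.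

**Theorem 3.** For every $N$ and every linear subspace $E\subset\mathbb R^N$,
$$C_2(\ell_1^N/E)\le9\sqrt{\log(12\,\kappa(E))}.$$
This is optimal as a function of $\kappa$, up to a numerical factor: for every $\kappa_0\ge1$ there are $N$ and $E$ with $\kappa(E)\le\kappa_0$ and $C_2(\ell_1^N/E)\ge\frac12\sqrt{\log(12\kappa_0)}$.

The optimality concerns the worst $E$ with a given bound on $\kappa$, not each individual $E$. For $E=\mathrm{span}(e_1)$ we have $\kappa(E)=\sqrt N$, yet $\ell_1^N/E=\ell_1^{N-1}$, which has cotype $2$ with constant at most $\sqrt3$, as we are about to see.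

A qualitative antecedent of Theorem 3 is the theorem of Kisliakov and Pisier that $L_1/R$ has cotype $2$ when $R\subset L_1$ is reflexive. It is not used below.

## 4. Two extremes: the cross-polytope and the cube

**The cross-polytope: $N=n$.** Here $\ker A=\{0\}$ almost surely, and the space is isometric to $\ell_1^n$. Let us compute that $C_2(\ell_1^n)\le\sqrt3$, because the computation is the model for everything later.

First, Khintchine's inequality in its simplest form. Let $S=\sum a_i\sigma_i$ with real $a_i$ and $b=(\sum a_i^2)^{1/2}=(\mathbb ES^2)^{1/2}$. Expanding, $\mathbb ES^4=\sum_ia_i^4+3\sum_{i\ne l}a_i^2a_l^2\le3b^4$. By Hölder, $\mathbb ES^2=\mathbb E|S|^{2/3}|S|^{4/3}\le(\mathbb E|S|)^{2/3}(\mathbb ES^4)^{1/3}$, so $b^2\le(\mathbb E|S|)^{2/3}3^{1/3}b^{4/3}$, which gives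
$$b\le\sqrt3\;\mathbb E|S|.\tag{3}$$

Now let $a_1,\dots,a_k\in\mathbb R^n$. Apply the triangle inequality in $\ell_2^k$ to the vectors $(|a_1(j)|,\dots,|a_k(j)|)$, $j=1,\dots,n$, and then (3) in each coordinate:
$$\Big(\sum_i|a_i|_1^2\Big)^{1/2}\le\sum_j\Big(\sum_ia_i(j)^2\Big)^{1/2}\le\sqrt3\sum_j\mathbb E\Big|\sum_i\sigma_ia_i(j)\Big|=\sqrt3\;\mathbb E\Big|\sum_i\sigma_ia_i\Big|_1 .$$
Since $\mathbb E|\cdot|_1\le(\mathbb E|\cdot|_1^2)^{1/2}$, we get $C_2(\ell_1^n)\le\sqrt3$.

**The cube as a quotient.** Let $\Omega=\{\pm1\}^k$, $N=2^k$, index the coordinates of $\mathbb R^N$ by $\omega\in\Omega$, and use the norm $\|\cdot\|_{L_1}$. The map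
$$q:\mathbb R^N\to\mathbb R^k,\qquad q(z)=\frac1N\sum_{\omega\in\Omega}z_\omega\,\omega$$
sends the unit ball of $L_1$ (the hull of the vectors $\pm Ne_\omega$) onto $\mathrm{conv}\,\Omega$, the unit ball of $\ell_\infty^k$. So $\ell_\infty^k$ is a quotient of $L_1$ on $N=2^k$ points, and $C_2\ge\sqrt k=\sqrt{\log_2N}$. We keep this example for the next section.

## 5. Lifting sign sums, and what a spiky lift costs

Let $q:\mathbb R^N\to\mathbf X=\mathbb R^N/E$ be a quotient map, with $\|\cdot\|_{L_1}$ upstairs, and let $x_1,\dots,x_k\in\mathbf X$.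

**Lifting the vectors one at a time.** The sensible first attempt is to pick $a_i$ with $qa_i=x_i$ and $\|a_i\|_{L_1}=\|x_i\|$, and to use cotype $2$ of $L_1$:
$$\Big(\sum\|x_i\|^2\Big)^{1/2}=\Big(\sum\|a_i\|_{L_1}^2\Big)^{1/2}\le\sqrt3\,\Big(\mathbb E\Big\|\sum\sigma_ia_i\Big\|_{L_1}^2\Big)^{1/2}.$$
Here it stops. We need the right-hand side to be bounded by $\big(\mathbb E\|\sum\sigma_ix_i\|_{\mathbf X}^2\big)^{1/2}$, but $q$ only decreases norms, and the inequality points the wrong way. In the cube example take $x_i=e_i$ and $a_i(\omega)=\omega_i$: then $qa_i=\frac1N\sum_\omega\omega_i\omega=e_i$ and $\|a_i\|_{L_1}=1$. By (3), $\|\sum\sigma_ia_i\|_{L_1}=\mathbb E_\omega|\sum_i\sigma_i\omega_i|\ge\sqrt{k/3}$, while $\|\sum\sigma_ix_i\|_\infty=1$.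

**Lifting the sums.** Instead, lift what we want to compare with. Put $F(\sigma)=\sum\sigma_ix_i$, and for each $\sigma$ choose $G(\sigma)$ with $qG(\sigma)=F(\sigma)$ and $\|G(\sigma)\|_{L_1}=\|F(\sigma)\|$. Now the size of $G$ is right, but $G$ is no longer a linear function of the signs. Its linear part is the Rademacher projection.

**Definition.** The Rademacher projection of $f:\Omega\to\mathbb R$ (or of a vector-valued $f$) is $\sum_ia_i\sigma_i$ with $a_i=\mathbb E\,\sigma_if$. For instance, $f=\sigma_1+\sigma_1\sigma_2$ has Rademacher projection $\sigma_1$, and $f=2^k\mathbf 1_{\{\omega\}}$ has $a_i=\omega_i$, hence projection $\sum_i\omega_i\sigma_i$.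

With $a_i=\mathbb E\sigma_iG(\sigma)\in\mathbb R^N$ we still have $qa_i=\mathbb E\sigma_iF(\sigma)=x_i$, so the $a_i$ lift the $x_i$. If the projection did not increase the $L_1$-size too much, we would be done by the computation of Section 4. Coordinate by coordinate, we would need
$$\Big(\sum_ia_i^2\Big)^{1/2}\le C\,\mathbb E|f|\qquad\text{for scalar } f \text{ with } a_i=\mathbb E\sigma_if.$$
This is false: $f=2^k\mathbf 1_{\{\omega\}}$ has $\mathbb E|f|=1$ and $(\sum a_i^2)^{1/2}=\sqrt k$. And this bad function really occurs. In the cube example, $F(\sigma)=\sigma$ has the minimal lift $G(\sigma)=Ne_\sigma$, whose coordinate at $\omega$ is exactly the function $2^k\mathbf 1_{\{\omega\}}(\sigma)$.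

**The information not yet used.** Let $S(\sigma)=\sum\sigma_ia_i$. Both $G(\sigma)$ and $S(\sigma)$ lift $F(\sigma)$, so
$$H(\sigma)=G(\sigma)-S(\sigma)\in E\qquad\text{for every }\sigma .$$
A spiky lift $G$ thus forces spiky vectors in $E$. In the cube example, $S(\sigma)(\omega)=\langle\sigma,\omega\rangle$, and with the inner product $\frac1N\sum_\omega$ we have $\|Ne_\sigma\|_{L_2}^2=N$, $\|S(\sigma)\|_{L_2}^2=k$ and $\langle Ne_\sigma,S(\sigma)\rangle=\langle\sigma,\sigma\rangle=k$. Hence
$$\|H(\sigma)\|_{L_2}=\sqrt{N-k},\qquad\|H(\sigma)\|_{L_1}\le1+\|S(\sigma)\|_{L_2}=1+\sqrt k,$$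
so $\kappa(E)\ge\sqrt{N-k}/(1+\sqrt k)$, which is large.

The plan is to run this in reverse. If $\kappa(E)$ is small, the $L_2$-size of $H$ is controlled by its $L_1$-size, so the $L_2$-size of $G=S+H$ is controlled as well. We then need a scalar inequality that bounds the Rademacher projection by the $L_1$-norm, with the $L_2$-norm entering with a small coefficient. The smallness matters. Bessel's inequality $(\sum a_i^2)^{1/2}\le\|f\|_2$ alone would bound the unknown size of $S$ by itself plus more, which says nothing. With a small coefficient, the unknown can be absorbed into the left-hand side.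

## 6. A scalar inequality for the Rademacher projection

Let $\Omega=\{\pm1\}^k$ with uniform probability and let $\|\cdot\|_p$ be the norm of $L_p(\Omega)$.

**Lemma 4.** Let $f:\Omega\to\mathbb R$, $a_i=\mathbb E\sigma_if$, $s=\sum_ia_i\sigma_i$ and $b=\|s\|_2=(\sum_ia_i^2)^{1/2}$. For every $t>0$,
$$b\le t\,\|f\|_1+3e^{-t^2/16}\|f\|_2.$$

Before the proof, test it on $f=2^k\mathbf 1_{\{\omega\}}$, where $b=\sqrt k$, $\|f\|_1=1$, $\|f\|_2=2^{k/2}$. Choosing $t$ with $t^2/16=\log3+\frac k2\log2$ makes the second term equal to $1$, and the right-hand side is $1+4\sqrt{\log3+\frac k2\log2}$, which is of order $\sqrt k$. So on this function the lemma loses only a constant factor.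

*Proof.* If $b=0$ there is nothing to prove. Let $b>0$ and $S=s/b$, so $\mathbb ES^2=1$.

**Step 1: a Gaussian tail for $S$.** The aim is a bound for $\mathbb E\,S^2\mathbf 1_{|S|>t}$. Since $\cosh u\le e^{u^2/2}$,
$$\mathbb Ee^{\lambda S}=\prod_i\cosh(\lambda a_i/b)\le e^{\lambda^2/2}\qquad(\lambda\in\mathbb R).$$
Let $g$ be standard Gaussian, independent of $\sigma$. Since $\mathbb E_ge^{gu}=e^{u^2/2}$, taking $u=S/\sqrt2$ and then averaging over $\sigma$ first gives
$$\mathbb Ee^{S^2/4}=\mathbb Ee^{gS/\sqrt2}\le\mathbb Ee^{g^2/4}=\big(1-\tfrac12\big)^{-1/2}=\sqrt2 .$$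
From $x\le e^x/e$ with $x=S^2/8$ we get $S^2\le\frac8e\,e^{S^2/8}$. On the event $|S|>t$, $e^{S^2/8}=e^{-S^2/8}e^{S^2/4}\le e^{-t^2/8}e^{S^2/4}$. Therefore
$$\mathbb E\,S^2\mathbf 1_{|S|>t}\le\frac{8\sqrt2}e\,e^{-t^2/8}\le9e^{-t^2/8}.$$

**Step 2: truncate the pairing of $s$ with $f$.** The aim is to use $\|f\|_1$ where $s$ is moderate and $\|f\|_2$ where $s$ is large. We have $\mathbb E[sf]=\sum_ia_i\mathbb E\sigma_if=b^2$, so by Cauchy–Schwarz on the second part
$$b^2=\mathbb E\big[fs\mathbf 1_{|s|\le tb}\big]+\mathbb E\big[fs\mathbf 1_{|s|>tb}\big]\le tb\,\|f\|_1+\|f\|_2\cdot b\,\big(\mathbb ES^2\mathbf 1_{|S|>t}\big)^{1/2}\le tb\,\|f\|_1+\|f\|_2\cdot3b\,e^{-t^2/16}.$$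
Divide by $b$. $\square$

## 7. The upper bound in Theorem 3: absorbing the kernel part

Let $\kappa=\kappa(E)$. Using $\|\cdot\|_{L_1}=\frac1N|\cdot|_1$ on $\mathbb R^N$ multiplies the quotient norm by $\frac1N$, and cotype constants do not change. Let $q:\mathbb R^N\to\mathbf X=\mathbb R^N/E$ be the quotient map, and let $x_1,\dots,x_k\in\mathbf X$.

**Step 1: notation for the lift and its two parts.** Put
$$F(\sigma)=\sum_i\sigma_ix_i,\qquad D=\big(\mathbb E\|F(\sigma)\|_{\mathbf X}^2\big)^{1/2},$$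
and choose $G(\sigma)\in\mathbb R^N$ with $qG(\sigma)=F(\sigma)$, $\|G(\sigma)\|_{L_1}=\|F(\sigma)\|_{\mathbf X}$. Define
$$a_i=\mathbb E\,\sigma_iG(\sigma),\quad S(\sigma)=\sum_i\sigma_ia_i,\quad H=G-S,\quad b_j=\Big(\sum_ia_i(j)^2\Big)^{1/2},\quad M=\int b\,dm,$$
where $\int\cdot\,dm$ means the average over the coordinates $j$. The goal of the whole section is $(\sum\|x_i\|^2)^{1/2}\le M\le9\sqrt{\log(12\kappa)}\,D$.

**Step 2: $M$ dominates the left-hand side of cotype.** Since $qa_i=\mathbb E\sigma_iF(\sigma)=x_i$, we have $\|x_i\|\le\|a_i\|_{L_1}$. The triangle inequality in $\ell_2^k$ for the average over $j$ of the vectors $(|a_i(j)|)_{i\le k}$ gives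
$$\Big(\sum_i\|x_i\|^2\Big)^{1/2}\le\Big(\sum_i\|a_i\|_{L_1}^2\Big)^{1/2}\le\int\Big(\sum_ia_i(j)^2\Big)^{1/2}dm(j)=M.\tag{4}$$

**Step 3: $H$ takes values in $E$ and has controlled $L_1$-size.** First, $qH(\sigma)=F(\sigma)-\sum_i\sigma_ix_i=0$, so $H(\sigma)\in E$ for every $\sigma$. Next, the triangle inequality in $L_2(\Omega)$ for the average over $j$ of the functions $|S(\cdot)(j)|$ gives
$$\big(\mathbb E\|S(\sigma)\|_{L_1}^2\big)^{1/2}\le\int\big(\mathbb ES(\sigma)(j)^2\big)^{1/2}dm(j)=\int b\,dm=M,$$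
and $(\mathbb E\|G(\sigma)\|_{L_1}^2)^{1/2}=D$. Hence
$$\big(\mathbb E\|H(\sigma)\|_{L_1}^2\big)^{1/2}\le D+M.\tag{5}$$

**Step 4: pass from $L_1$ to $L_2$ on $E$.** This is the only place where $\kappa$ enters. Let $h_j=(\mathbb EH(\sigma)(j)^2)^{1/2}$. Then $\int h^2\,dm=\mathbb E\|H(\sigma)\|_{L_2}^2$, and since each $H(\sigma)\in E$,
$$\int h\,dm\le\Big(\int h^2\,dm\Big)^{1/2}=\big(\mathbb E\|H(\sigma)\|_{L_2}^2\big)^{1/2}\le\kappa\,\big(\mathbb E\|H(\sigma)\|_{L_1}^2\big)^{1/2}\le\kappa(D+M).\tag{6}$$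

**Step 5: apply the scalar lemma in every coordinate.** Fix $j$ and let $f=G(\cdot)(j)$. Its Rademacher projection is $S(\cdot)(j)$, of $L_2(\Omega)$-norm $b_j$. Put $g_j=\|f\|_1=\mathbb E|G(\sigma)(j)|$; since $f=S(\cdot)(j)+H(\cdot)(j)$, $\|f\|_2\le b_j+h_j$. With $\eta=3e^{-t^2/16}$, Lemma 4 gives
$$b_j\le t\,g_j+\eta\,(b_j+h_j).$$
Average over $j$, using $\int g\,dm=\mathbb E\|G(\sigma)\|_{L_1}\le D$ and (6):
$$M\le tD+\eta M+\eta\kappa(D+M).\tag{7}$$

**Step 6: choose $t$ and absorb.** The unknown $M$ stands on both sides of (7) with total coefficient $\eta(1+\kappa)$ on the right. To make this at most $\frac12$ take $\eta=\frac1{4\kappa}\le\frac14$, that is,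
$$t=4\sqrt{\log(12\kappa)}.$$
Then $M\le tD+\frac14M+\frac14D+\frac14M$. As $M<\infty$, we may subtract $\frac12M$:
$$M\le\big(2t+\tfrac12\big)D=\Big(8\sqrt{\log(12\kappa)}+\tfrac12\Big)D\le9\sqrt{\log(12\kappa)}\,D,$$
the last inequality because $\sqrt{\log(12\kappa)}\ge\sqrt{\log12}>\frac12$. Together with (4) this is $C_2(\ell_1^N/E)\le9\sqrt{\log(12\kappa)}$. The square root of the logarithm is the value of $t$ needed to make $e^{-t^2/16}$ of order $1/\kappa$.

Since $\kappa\le\sqrt N$ always, every quotient of $\ell_1^N$ has $C_2\le9\sqrt{\log(12\sqrt N)}$. In the regime $N\le K'n$ this trivial bound on $\kappa$ gives a constant growing like $\sqrt{\log n}$, so for Theorem 1 we must do better on $\kappa(\ker A)$. That is Section 9.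

## 8. Optimality in Theorem 3: cubes again

Let $\kappa_0\ge1$, and put $d=1+\lfloor2\log_2\kappa_0\rfloor$, $N=2^{d-1}$. The cube $[-1,1]^d$ has $2^d$ vertices, so it is the convex hull of $N$ pairs $\pm v$. As in Section 3, $\ell_\infty^d=\ell_1^N/E$ isometrically for some $E$, and
$$\kappa(E)\le\sqrt N=2^{(d-1)/2}\le2^{\log_2\kappa_0}=\kappa_0 .$$
By Section 2, $C_2(\ell_\infty^d)\ge\sqrt d$. Finally $2\log_2\kappa_0\le d$ means $\log\kappa_0\le\frac{\log2}2d$, and since $d\ge1$,
$$\log(12\kappa_0)\le\log12+\frac{\log2}2\,d\le\Big(\log12+\frac{\log2}2\Big)d\le4d .$$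
So $C_2\ge\sqrt d\ge\frac12\sqrt{\log(12\kappa_0)}$. This completes the proof of Theorem 3. $\square$

## 9. The kernel of a Gaussian matrix contains no spiky vectors

Put $L=\log(eN/n)=1+\log(N/n)\ge1$.

**Lemma 5.** If $10^{-4}n\ge L$, then with probability at least $1-2e^{-n/300}$,
$$\kappa(\ker A)\le400\sqrt{NL/n}.$$

The extreme spiky vectors are the sparse ones, with at most $s$ nonzero coordinates. The plan is to show that $A$ is close to a multiple of an isometry on all sparse vectors, so that none of them is in the kernel, and then to compare an arbitrary kernel vector with its $s$ largest coordinates. There are about $(eN/s)^s$ supports of size $s$, and a single vector is badly treated with probability $e^{-cn}$. The union bound therefore asks for $s\log(eN/s)$ to be a small multiple of $n$, which leads to $s$ of order $n/L$. We take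
$$c_0=10^{-4},\qquad s=\lfloor c_0n/L\rfloor\ge1 .$$
Since $\lfloor x\rfloor\ge x/2$ for $x\ge1$, we have $s\ge c_0n/(2L)$; also $s\le n\le N$.

*Proof.*

**Step 1: one fixed vector.** We estimate how likely $A$ is to distort a given unit vector $u\in\mathbb R^N$. The $n$ coordinates of $Au$ are independent standard Gaussians, so $|Au|_2^2$ has the $\chi_n^2$ distribution, and for $|\lambda|\le\frac14$
$$\mathbb E\,e^{\lambda(\chi_n^2-n)}=\Big(e^{-\lambda}(1-2\lambda)^{-1/2}\Big)^n=\exp\Big(n\big(-\lambda-\tfrac12\log(1-2\lambda)\big)\Big).$$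
By the power series of the logarithm,
$$-\lambda-\tfrac12\log(1-2\lambda)=\frac12\sum_{r\ge2}\frac{(2\lambda)^r}r\le\frac12\cdot\frac{(2\lambda)^2}2\sum_{r\ge0}|2\lambda|^r\le\lambda^2\cdot2=2\lambda^2 .$$
So $\mathbb Ee^{\lambda(\chi_n^2-n)}\le e^{2\lambda^2n}$. Let $0<x<1$. Markov's inequality with $\lambda=x/4$ and with $\lambda=-x/4$ bounds each tail by $\exp(-\frac{x^2n}4+\frac{x^2n}8)$, hence
$$\mathbb P\big(|\chi_n^2-n|\ge xn\big)\le2e^{-nx^2/8}.$$
Take $x=\frac{15}{64}$. Since $(\frac78)^2=1-\frac{15}{64}$ and $(\frac98)^2=1+\frac{17}{64}$, and $\frac{x^2}8=\frac{225}{32768}>\frac1{150}$,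
$$\mathbb P\Big(|Au|_2\notin\big[\tfrac78\sqrt n,\tfrac98\sqrt n\big]\Big)\le2e^{-n/150}.\tag{8}$$

**Step 2: all points of a net.** We now make (8) hold simultaneously on a finite set that is fine enough for all sparse vectors. For each $T\subset[N]$ with $|T|=s$, take a maximal $\frac18$-separated subset of the unit sphere of $\mathbb R^T$. By maximality it is a $\frac18$-net. The balls of radius $\frac1{16}$ around its points are essentially disjoint and lie in the ball of radius $\frac{17}{16}$, so comparing volumes it has at most $17^s$ points. Since $\binom Ns\le\frac{N^s}{s!}\le(eN/s)^s$, the total number of net points over all $T$ is at most $(17eN/s)^s$.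

The function $s\mapsto s\log(17eN/s)$ has derivative $\log(17N/s)\ge0$ on $(0,17N]$, and $s\le c_0n/L\le17N$. So we may replace $s$ by $c_0n/L$:
$$s\log\frac{17eN}s\le\frac{c_0n}L\log\Big(\frac{eN}n\cdot\frac{17}{c_0}\cdot L\Big)=\frac{c_0n}L\Big(L+\log\frac{17}{c_0}+\log L\Big)\le c_0n\Big(2+\log\frac{17}{c_0}\Big)\le\frac n{300},$$
where we used $L\ge1$, $\log L\le L$, and $\log(17\cdot10^4)<12.1$, so that the last bracket is below $14.1$ and $14.1\cdot10^{-4}<\frac1{300}$. By the union bound and (8), with probability at least $1-2e^{n/300-n/150}=1-2e^{-n/300}$, every net point $v$ satisfies $\frac78\sqrt n\le|Av|_2\le\frac98\sqrt n$.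

**Step 3: all sparse vectors.** On this event we claim
$$\tfrac57\sqrt n\,|u|_2\le|Au|_2\le\tfrac97\sqrt n\,|u|_2\qquad\text{for every } s\text{-sparse } u\in\mathbb R^N.\tag{9}$$
Fix $T$ with $|T|=s$ and let $\rho$ be the operator norm of $A$ on $\mathbb R^T$, attained at a unit vector $u$. With a net point $v$ such that $|u-v|_2\le\frac18$, $\rho=|Au|_2\le|Av|_2+|A(u-v)|_2\le\frac98\sqrt n+\frac18\rho$, because $u-v\in\mathbb R^T$. Hence $\rho\le\frac{9/8}{7/8}\sqrt n=\frac97\sqrt n$. For any unit $u\in\mathbb R^T$ and $v$ chosen in the same way,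
$$|Au|_2\ge|Av|_2-|A(u-v)|_2\ge\Big(\frac78-\frac18\cdot\frac97\Big)\sqrt n=\frac{40}{56}\sqrt n=\frac57\sqrt n .$$

**Step 4: from sparse vectors to the kernel.** On the same event, let $0\ne h\in\ker A$. (If $\ker A=\{0\}$, then $\kappa=1\le400\sqrt{NL/n}$ and we are done.) Let $T_0$ be the set of the $s$ largest coordinates of $|h|$, $T_1$ the set of the next $s$, and so on; the last block may be shorter. Write $h_T$ for the restriction of $h$ to $T$. For $l\ge1$ the block $T_{l-1}$ is full, and each entry of $|h|$ on $T_l$ is at most every entry on $T_{l-1}$, hence at most the average $|h_{T_{l-1}}|_1/s$. Therefore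
$$|h_{T_l}|_2\le\sqrt s\cdot\frac{|h_{T_{l-1}}|_1}s=s^{-1/2}|h_{T_{l-1}}|_1,\qquad\text{so}\qquad\sum_{l\ge1}|h_{T_l}|_2\le s^{-1/2}|h|_1 .$$
Since $Ah=0$, $Ah_{T_0}=-\sum_{l\ge1}Ah_{T_l}$, and (9) gives
$$\tfrac57\sqrt n\,|h_{T_0}|_2\le|Ah_{T_0}|_2\le\sum_{l\ge1}|Ah_{T_l}|_2\le\tfrac97\sqrt n\,\sum_{l\ge1}|h_{T_l}|_2\le\tfrac97\sqrt n\,s^{-1/2}|h|_1 .$$
So $|h_{T_0}|_2\le\frac95s^{-1/2}|h|_1$, and adding the other blocks,
$$|h|_2\le\Big(\frac95+1\Big)s^{-1/2}|h|_1=2.8\,s^{-1/2}|h|_1 .$$
In normalized norms, using $s\ge10^{-4}n/(2L)$,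
$$\frac{\|h\|_{L_2}}{\|h\|_{L_1}}=\frac{\sqrt N\,|h|_2}{|h|_1}\le2.8\sqrt{\frac Ns}\le2.8\sqrt{\frac{2\cdot10^4NL}n}\le400\sqrt{\frac{NL}n}.\qquad\square$$

When $N/n\le K'$ this bound depends on $K'$ only, which is the improvement over $\kappa\le\sqrt N$ that we needed.

## 10. Proof of Theorem 1: three ranges of $(n,N)$

Almost surely $A$ has rank $n$, and by (2) the space is $\ell_1^N/\ker A$. Let $\kappa=\kappa(\ker A)$. By Theorem 3, $C_2\le9\sqrt{\log(12\kappa)}$, so we have to show $9\sqrt{\log(12\kappa)}\le35\sqrt L$, where $L=\log(eN/n)$. Lemma 5 needs $n$ not too small compared with $L$; when it does not apply, the trivial bound $\kappa\le\sqrt N$ is enough.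

**Case 1: $10^{-4}n\ge L$.** This is the main case. On the event of Lemma 5, using $\log(N/n)=L-1$ and $\log L\le L-1$,
$$\log(12\kappa)\le\log4800+\tfrac12\Big(\log\frac Nn+\log L\Big)\le8.5+(L-1)\le8.5L,$$
where the last inequality uses $L\ge1$. Hence $C_2\le9\sqrt{8.5L}\le27\sqrt L$, with probability at least $1-2e^{-n/300}$.

**Case 2: $N\ge n^2$.** Here so many points are used that $\sqrt N$ is already controlled by $N/n$: from $n\le\sqrt N$ we get $\kappa\le\sqrt N\le N/n$. So
$$\log(12\kappa)\le\log12+L-1\le2.5L,$$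
because $\log12-1<1.5\le1.5L$. Almost surely, $C_2\le9\sqrt{2.5L}\le15\sqrt L$.

**Case 3: $N<n^2$ and $10^{-4}n<L$.** Only boundedly many pairs $(n,N)$ remain. Since $L=1+\log(N/n)<1+\log n$, we have $n<10^4(1+\log n)$. The function $n-10^4(1+\log n)$ is increasing for $n>10^4$, and at $n=2\cdot10^5$ it is positive, because $1+\log(2\cdot10^5)<13.3$ and $1.33\cdot10^5<2\cdot10^5$. So $n<2\cdot10^5$, $N<n^2<4\cdot10^{10}$, and $\kappa\le\sqrt N\le2\cdot10^5$. Then $\log(12\kappa)\le\log(2.4\cdot10^6)\le14.8$, and almost surely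
$$C_2\le9\sqrt{14.8}\le35\le35\sqrt L .$$

The three cases cover all $N\ge n\ge1$, and in each of them $C_2\le35\sqrt{\log(eN/n)}$ with probability at least $1-2e^{-n/300}$. This proves Theorem 1, and with the computation at the end of Section 2 it proves Corollary 2. $\square$
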